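\title{Sublinearly Morse rays and superlinear lower divergence in geodesic metric spaces}

\begin{abstract}
Let $\kappa$ be a sublinear function. We prove that a geodesic ray in a geodesic metric space is $\kappa$-Morse if and only if its $\kappa$-lower divergence is superlinear. This answers a question of Murray, Qing and Zalloum; the function $\kappa$ is the same on both sides, and the space need not be proper. The proof goes through a criterion in terms of short detours around balls, which holds for all continuous quasi-geodesic rays. We also describe all $\kappa$ for which a given geodesic ray is $\kappa$-Morse, characterize sublinearly Morse geodesic rays without reference to $\kappa$, and show that superlinearity can be replaced neither by a fixed linear lower bound nor by a condition on the upper limit.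
\end{abstract}

\section{Introduction}\label{sec:intro}

A geodesic in a tree has two properties that a line in the Euclidean plane lacks. An almost efficient path between two of its points stays close to it, and a path cannot cheaply go around a ball centered on it. This paper shows that the sublinear versions of these two properties, in which errors may grow slowly with the distance from the origin of a ray, are equivalent in every geodesic metric space.

\subsection{The two notions}

Throughout, $X$ is a geodesic metric space: any two points $x,y$ are joined by an isometrically embedded segment of length $d(x,y)$. The space is \emph{proper} if its closed balls are compact. A \emph{path} is a continuous map from a compact interval to $X$, and it is \emph{rectifiable} if its length is finite. We write $B_R(p)$ for the \emph{open} ball of radius $R$ about $p$.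

For $q\ge1$ and $Q\ge0$, a map $\gamma$ from an interval to $X$ is a \emph{$(q,Q)$-quasi-geodesic} if
\[
\tfrac1q|u-v|-Q\le d(\gamma(u),\gamma(v))\le q|u-v|+Q
\]
for all $u,v$ in the interval. It is a \emph{segment} if the interval is compact and a \emph{ray} if the interval is $[0,\infty)$. A quasi-geodesic need not be continuous. A \emph{geodesic ray} is a $(1,0)$-quasi-geodesic ray. We use the same letter for a map and its image.

A function $\kappa\colon[0,\infty)\to[1,\infty)$ is \emph{sublinear} if it is nondecreasing, concave, and $\kappa(t)/t\to0$ as $t\to\infty$. Examples are $1$, $\log(e+t)$ and $\sqrt{1+t}$. One should think of $\kappa(t)$ as the unit of length in force at distance $t$ from the origin of the ray.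

\begin{definition}\label{def:morse}
Let $\beta$ be a continuous quasi-geodesic ray in $X$. Put $\|x\|=d(\beta(0),x)$ and, for $m\ge0$,
\[
\mathcal N_\kappa(\beta,m)=\{x\in X: d(x,\beta)\le m\,\kappa(\|x\|)\}.
\]
The ray $\beta$ is \emph{$\kappa$-Morse} if there is a function $m_\beta\colon\mathbb R_{\ge1}\times\mathbb R_{\ge0}\to\mathbb R_{\ge0}$ such that every $(q,Q)$-quasi-geodesic segment with both endpoints on $\beta$ lies in $\mathcal N_\kappa(\beta,m_\beta(q,Q))$. It is \emph{sublinearly Morse} if it is $\kappa$-Morse for some sublinear $\kappa$.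
\end{definition}

This formulation, with both endpoints on the ray, is the meaning of ``$\kappa$-Morse'' in the whole paper.

\begin{definition}\label{def:div}
Let $b$ be a geodesic ray. For $r>0$ and $t>r\kappa(t)$, let $\rho_\kappa(r,t)$ be the infimum of the lengths of all rectifiable paths from $b(t-r\kappa(t))$ to $b(t+r\kappa(t))$ that lie outside $B_{r\kappa(t)}(b(t))$, with $\inf\emptyset=\infty$. Put
\[
\operatorname{div}_\kappa(r)=\inf_{t>r\kappa(t)}\frac{\rho_\kappa(r,t)}{\kappa(t)} .
\]
The \emph{$\kappa$-lower divergence} of $b$ is the growth rate of $\operatorname{div}_\kappa$. It is \emph{superlinear} if $\operatorname{div}_\kappa(r)/r\to\infty$ as $r\to\infty$.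
\end{definition}

The infimum is over a nonempty set, because $\kappa(t)/t\to0$. In the unit $\kappa(t)$ the ball has radius $r$, and $\operatorname{div}_\kappa(r)$ is the cost of going around it at the place along $b$ where this is cheapest. The two endpoints are at distance $2r\kappa(t)$, so $\operatorname{div}_\kappa(r)\ge2r$ always. Superlinearity says that the cost is not comparable to this trivial bound.

\begin{example}\label{ex:basic}
Let $\kappa$ be any sublinear function and $b$ a geodesic ray.
\begin{enumerate}
\item In the Euclidean plane, a half circle goes around $B_R(b(t))$, so $\operatorname{div}_\kappa(r)\le\pi r$. The two legs of the right isosceles triangle with hypotenuse $b([0,2t])$ form a $(\sqrt2,0)$-quasi-geodesic, since $\sqrt{a^2+a'^2}\ge(a+a')/\sqrt2$. Its apex is at distance $t$ from $b$ and has norm $\sqrt2\,t$, and $t/\kappa(\sqrt2\,t)\to\infty$. So $b$ is not $\kappa$-Morse.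
\item In a tree, every path from $b(t-R)$ to $b(t+R)$ passes through $b(t)$, so $\operatorname{div}_\kappa\equiv\infty$. If $x$ lies on a continuous $(q,Q)$-quasi-geodesic with endpoints on $b$, the quasi-geodesic visits the point of $b$ nearest to $x$ both before and after $x$. The two visits are at most $qQ$ apart in time, so $d(x,b)\le q^2Q+Q$.
\item In the hyperbolic plane, the metric in polar coordinates about $b(t)$ is $d\varrho^2+\sinh^2\varrho\,d\theta^2$, so going around $B_R(b(t))$ costs at least $\pi\sinh R$. As $\sinh(cr)\ge c\sinh r$ for $c\ge1$, we get $\operatorname{div}_\kappa(r)\ge\pi\sinh r$.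
\end{enumerate}
\end{example}

\subsection{The question}

There is a third notion, defined by projections. For a geodesic ray $b$ in a proper space let $\pi_b(x)$ be the set of points of $b$ nearest to $x$, and let $\pi_b(A)=\bigcup_{x\in A}\pi_b(x)$. The ray is \emph{$\kappa$-contracting} if there is $c\ge0$ with $\operatorname{diam}\pi_b(B_r(x))\le c\,\kappa(\|x\|)$ for every ball $B_r(x)$ disjoint from $b$. The following facts are recorded in \cite{MQZ}. In CAT(0) spaces, a geodesic ray is $\kappa$-Morse if and only if it is $\kappa$-contracting, and the $\kappa$-contracting geodesic rays are characterized by superlinear $\kappa$-lower divergence. In general proper geodesic spaces, $\kappa$-Morse and $\kappa$-contracting are different notions. Murray, Qing and Zalloum \cite{MQZ} ask whether superlinear lower divergence still characterizes sublinearly Morse (quasi-)geodesics in a proper geodesic metric space. For geodesic rays we make the question precise as follows.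

\begin{quote}
Let $X$ be a proper geodesic metric space and $b$ a geodesic ray in $X$. Is $b$ sublinearly Morse if and only if its $\kappa'$-lower divergence is superlinear for some sublinear function $\kappa'$, which may depend on $X$ and $b$?
\end{quote}

The chain of equivalences in CAT(0) spaces passes through contraction, and its first link breaks in general, so a negative answer is conceivable. On the other hand, Definitions~\ref{def:morse} and~\ref{def:div} both speak only of paths that start and end on $b$ and are not much longer than necessary. This suggests comparing them directly, without projections.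

\subsection{Results}

The answer is yes, function by function and without properness.

\begin{theorem}\label{thm:main}
Let $X$ be a geodesic metric space, $b$ a geodesic ray in $X$ and $\kappa$ a sublinear function. Then $b$ is $\kappa$-Morse if and only if $\operatorname{div}_\kappa(r)/r\to\infty$ as $r\to\infty$. Consequently, $b$ is sublinearly Morse if and only if its $\kappa'$-lower divergence is superlinear for some sublinear $\kappa'$.
\end{theorem}

In $\operatorname{div}_\kappa$ the function $\kappa$ enters twice, in the radius and in the normalization. It is useful to separate the geometry of $b$ from $\kappa$. For $C\ge1$ and $t>0$ let $\Lambda_C(t)\in[0,t]$ be the supremum, with $\sup\emptyset=0$, of all $R\in(0,t)$ for which some rectifiable path from $b(t-R)$ to $b(t+R)$ outside $B_R(b(t))$ has length at most $CR$. Thus $\Lambda_C(t)$ is the largest scale at which one can go around $b(t)$ at linear cost $C$.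

\begin{theorem}\label{thm:lambda}
Let $b$ be a geodesic ray in a geodesic metric space.
\begin{enumerate}
\item For each sublinear $\kappa$, the ray $b$ is $\kappa$-Morse if and only if $\sup_{t>0}\Lambda_C(t)/\kappa(t)<\infty$ for every $C\ge1$.
\item The ray $b$ is sublinearly Morse if and only if $\Lambda_C(t)/t\to0$ as $t\to\infty$ for every $C\ge1$.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:two}
Let $b$ be a geodesic ray in a geodesic metric space.
\begin{enumerate}
\item If $\kappa$ and $\tilde\kappa$ are sublinear, $\kappa\le c\,\tilde\kappa$ for a constant $c$, and $\operatorname{div}_\kappa$ is superlinear, then $\operatorname{div}_{\tilde\kappa}$ is superlinear.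
\item The ray $b$ is $\kappa$-Morse as soon as the condition of Definition~\ref{def:morse} holds for continuous $(q,1)$-quasi-geodesic segments, for every $q\ge1$.
\end{enumerate}
\end{corollary}

The condition $\lim\operatorname{div}_\kappa(r)/r=\infty$ cannot be weakened to a fixed linear lower bound, nor to $\limsup=\infty$.

\begin{theorem}\label{thm:sharp}
For every $A\ge4$ there are a proper geodesic metric space and a geodesic ray $b$ in it that is not sublinearly Morse, although $\operatorname{div}_\kappa(r)\ge Ar$ for every sublinear $\kappa$ and every $r>0$, and $\limsup_{r\to\infty}\operatorname{div}_\kappa(r)/r=\infty$ for $\kappa(t)=\sqrt{1+t}$.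
\end{theorem}

For a quasi-geodesic ray $\beta$ the points $\beta(t\pm R)$ may lie inside $B_R(\beta(t))$, so the paths of Definition~\ref{def:div} have no direct meaning. The remedy is to leave the endpoints free.

\begin{definition}\label{def:detour}
Let $\beta$ be a continuous quasi-geodesic ray, $C\ge1$, $R>0$ and $t\ge0$. A \emph{$C$-detour of size $R$ at $t$} is a rectifiable path of length at most $CR$, outside $B_R(\beta(t))$, that joins some $\beta(s)$ to some $\beta(s')$ with $s\le t\le s'$.
\end{definition}

\begin{theorem}\label{thm:detour}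
Let $\beta$ be a continuous quasi-geodesic ray in a geodesic metric space and $\kappa$ a sublinear function. Then $\beta$ is $\kappa$-Morse if and only if for every $C\ge1$ there is $a_C$ such that every $C$-detour at every $t$ has size $R\le a_C\,\kappa(\|\beta(t)\|)$.
\end{theorem}

All the geometry is in Theorem~\ref{thm:detour}, whose two implications are proved in Sections~\ref{sec:forward} and~\ref{sec:backward}. Section~\ref{sec:geodesic} deduces Theorems~\ref{thm:main} and~\ref{thm:lambda} and Corollary~\ref{cor:two} from it. Before that, Section~\ref{sec:tools} collects the tools, and Section~\ref{sec:handles} studies a family of graphs in which both notions can be computed by hand; it contains the proof of Theorem~\ref{thm:sharp}.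

\section{Sublinear functions and tame paths}\label{sec:tools}

A concave function on $[0,\infty)$ is continuous on $(0,\infty)$, so a sublinear $\kappa$ can only jump at $0$. Replacing $\kappa(0)$ by $\lim_{t\to0+}\kappa(t)$ gives a continuous sublinear function between $\kappa$ and $\kappa(1)\kappa$. This does not change $\operatorname{div}_\kappa$, in which only $t>0$ enters. It does not change the other conditions in our theorems either, since they are insensitive to a bounded factor in $\kappa$. \emph{From now on $\kappa$ is continuous.}

\begin{lemma}\label{lem:kappa}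
Let $\kappa$ be sublinear.
\begin{enumerate}
\item $\kappa(ca)\le c\,\kappa(a)$ for $c\ge1$ and $a\ge0$.
\item $\kappa(c(a+1))\le2\kappa(1)\,c\,\kappa(a)$ for $c\ge1$ and $a\ge0$.
\item For every $E>0$ there is $F$ such that $\kappa(a)\le F\kappa(a')$ whenever $a,a'\ge0$ and $a'\ge a-E\kappa(a)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) By concavity, $\kappa(a)\ge\frac1c\kappa(ca)+(1-\frac1c)\kappa(0)\ge\frac1c\kappa(ca)$.

(2) Since $a+1\le2\max\{a,1\}$, part (1) gives $\kappa(c(a+1))\le2c\,\kappa(\max\{a,1\})$. As $\kappa\ge1$, both $\kappa(a)$ and $\kappa(1)$ are at most $\kappa(1)\kappa(a)$.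

(3) Choose $T$ with $E\kappa(a)\le a/2$ for $a\ge T$. If $a\ge T$, then $a'\ge a/2$ and $\kappa(a)\le2\kappa(a/2)\le2\kappa(a')$ by (1). If $a<T$, then $\kappa(a)\le\kappa(T)\le\kappa(T)\kappa(a')$. Take $F=\max\{2,\kappa(T)\}$.
\end{proof}

A quasi-geodesic may be discontinuous, and a continuous one may have infinite length. The following lemma replaces it by a nearby path whose subpaths have controlled length.

\begin{lemma}[Taming, {\cite[Lemma III.H.1.11]{BH}}]\label{lem:tame}
For all $q\ge1$ and $Q\ge0$ there are $k_1\ge1$ and $k_2\ge0$ with the following property. For every $(q,Q)$-quasi-geodesic segment $\gamma$ in a geodesic space there is a path $\sigma$ with the same endpoints, at Hausdorff distance at most $h=q+Q$ from $\gamma$, such that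
\[
\operatorname{length}(\sigma|_{[u,v]})\le k_1\,d(\sigma(u),\sigma(v))+k_2\qquad\text{for all }u\le v .
\]
\end{lemma}

We also use parametrization by arc length: a rectifiable path of length $L$ can be reparametrized as a map $\sigma\colon[0,L]\to X$ with $\operatorname{length}(\sigma|_{[s,s']})=s'-s$ for all $s\le s'$.

Finally, fix notation for a continuous $(\lambda,\varepsilon)$-quasi-geodesic ray $\beta$. Put
\[
n(u)=\|\beta(u)\|,\qquad w(u)=\kappa(n(u)),\qquad K=\lambda^2(1+\varepsilon)+\varepsilon\ge1 .
\]
Both $n$ and $w$ are continuous. For a geodesic ray, $n(u)=u$ and $w=\kappa$, and the reader may keep this case in mind. In general $n$ is not monotone. The substitute is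
\begin{equation}\label{eq:K}
d(\beta(v),\beta(v'))\le K\,(n(u)+1)\qquad\text{for all }v,v'\in[0,u],
\end{equation}
which with $v'=0$ bounds $n(v)$. Indeed, $n(u)\ge u/\lambda-\varepsilon$ gives $u\le\lambda(n(u)+\varepsilon)$, and so $d(\beta(v),\beta(v'))\le\lambda u+\varepsilon\le\lambda^2n(u)+\lambda^2\varepsilon+\varepsilon$. Since $d(x,\beta(u))\ge n(u)-\|x\|\to\infty$ as $u\to\infty$, the distance from any $x\in X$ to $\beta([t,\infty))$ is attained, and so is the distance to the compact set $\beta([0,t])$.

\section{A ray with handles}\label{sec:handles}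

Let $[x_n,y_n]$, $n\ge1$, be pairwise disjoint intervals with $0<x_1<x_2<\cdots\to\infty$. Let $t_n$ be the midpoint and $2R_n$ the length of $[x_n,y_n]$. Attach to $[0,\infty)$, for each $n$, an arc $H_n$ of length $\ell_n\ge2R_n$ by gluing its endpoints to $x_n$ and $y_n$. We call $H_n$ a \emph{handle}. Let $X$ be the resulting graph with its path metric. It is geodesic, and it is proper because a ball about $0$ meets only finitely many handles. The inclusion $b$ of $[0,\infty)$ is a geodesic ray, because no handle is shorter than the interval it spans.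

\begin{lemma}\label{lem:handles}
\begin{enumerate}
\item Let $0<R<t$ and let $\alpha$ be a path from $b(t-R)$ to $b(t+R)$ outside $B_R(b(t))$. Then $t\in(x_n,y_n)$ for some $n$, and for this $n$ we have $R\le R_n$ and $\operatorname{length}(\alpha)\ge\ell_n$.
\item The handle $H_n$ is a path from $b(t_n-R_n)$ to $b(t_n+R_n)$ outside $B_{R_n}(b(t_n))$. Parametrized by arc length, it is an $(\ell_n/2R_n,0)$-quasi-geodesic. Its midpoint $z_n$ satisfies $d(z_n,b)=\ell_n/2$ and $\|z_n\|=x_n+\ell_n/2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) The path $\alpha$ avoids $b(t)$. If $t$ lies in no interval $(x_n,y_n)$, then $b(t-R)$ and $b(t+R)$ are in different components of $X\setminus\{b(t)\}$, which is impossible. So let $t\in(x_n,y_n)$. Define $\varphi\colon X\setminus\{b(t)\}\to[0,\ell_n]$ to be $0$ on $b([0,t))$ and on the handles $H_k$ with $k<n$, to be $\ell_n$ on $b((t,\infty))$ and on the handles $H_k$ with $k>n$, and to be arc length from $b(x_n)$ on $H_n$. This function is locally $1$-Lipschitz, and along $\alpha$ it goes from $0$ to $\ell_n$. Hence $\operatorname{length}(\alpha)\ge\ell_n$. Each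 value in $(0,\ell_n)$ is taken at a single point of $X$, so $\alpha$ contains the interior of $H_n$ and, being compact, also $b(x_n)$ and $b(y_n)$. These two points are therefore outside the ball, and $R\le\min\{t-x_n,y_n-t\}\le R_n$.

(2) A path can leave $H_n$ only through its endpoints, which are at distance $R_n$ from $b(t_n)$. This gives the first and the last assertion. Two points of $H_n$ at arc distance $s\le\ell_n$ are at distance $\min\{s,\ell_n+2R_n-s\}$ in $X$, and $\ell_n+2R_n-s\ge2R_n\ge(2R_n/\ell_n)s$.
\end{proof}

A handle with $\ell_n\le CR_n$ is thus two things at once: a $C$-detour of size $R_n$, and a quasi-geodesic with constants depending only on $C$ that moves at least $R_n$ away from $b$. This is Theorem~\ref{thm:detour} in its simplest form. The next example shows that the answer depends on $\kappa$, and depends on it in the same way on both sides of Theorem~\ref{thm:main}.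

\begin{example}\label{ex:sqrt}
Take $x_n=4^n$, $R_n=2^n$ and $\ell_n=4R_n$. For $\kappa\equiv1$, Lemma~\ref{lem:handles}(2) gives $\operatorname{div}_\kappa(R_n)\le4R_n$, and the handles are $(2,0)$-quasi-geodesics with $d(z_n,b)=2R_n\to\infty$. So the divergence is not superlinear and $b$ is not $\kappa$-Morse. For $\kappa(t)=\sqrt{1+t}$, a finite $\rho_\kappa(r,t)$ forces $t>x_n$ and $r\kappa(t)\le R_n=\sqrt{x_n}<\kappa(t)$ for some $n$, so $\operatorname{div}_\kappa(r)=\infty$ for $r\ge1$. Every $x\in H_n$ has $d(x,b)\le2R_n\le2\kappa(\|x\|)$, so $X=\mathcal N_\kappa(b,2)$ and $b$ is $\kappa$-Morse.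
\end{example}

To prove Theorem~\ref{thm:sharp} we make the handles as large as their distance from the origin, so that no sublinear $\kappa$ absorbs them. We also make them so sparse that, measured in the unit $\kappa(t)=\sqrt{1+t}$, their sizes leave large gaps.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $R_n=2^{2^n}$, so that $R_{n+1}=R_n^2\ge4R_n$. Take $[x_n,y_n]=[R_n,3R_n]$ and $\ell_n=AR_n$.

The handles are $(A/2,0)$-quasi-geodesics with $d(z_n,b)=\frac{A}{A+2}\|z_n\|$ and $\|z_n\|\to\infty$. For every sublinear $\kappa$ we get $d(z_n,b)/\kappa(\|z_n\|)\to\infty$, so $b$ is not sublinearly Morse.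

Let $\kappa$ be sublinear and $t>r\kappa(t)$. If $\rho_\kappa(r,t)$ is finite, Lemma~\ref{lem:handles}(1) gives $k$ with
\begin{equation}\label{eq:sharp}
R_k<t<3R_k,\qquad r\kappa(t)\le R_k,\qquad\rho_\kappa(r,t)\ge AR_k .
\end{equation}
Hence $\rho_\kappa(r,t)/\kappa(t)\ge Ar$ in all cases, and $\operatorname{div}_\kappa(r)\ge Ar$.

Now let $\kappa(t)=\sqrt{1+t}$ and $r=\sqrt{R_n}$. In \eqref{eq:sharp} we have $r\le R_k/\sqrt{1+R_k}<\sqrt{R_k}$, so $k\ge n+1$. Then
\[
\frac{\rho_\kappa(r,t)}{\kappa(t)}\ge\frac{4R_k}{\sqrt{1+3R_k}}\ge2\sqrt{R_k}\ge2\sqrt{R_{n+1}}=2R_n .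
\]
Thus $\operatorname{div}_\kappa(\sqrt{R_n})/\sqrt{R_n}\ge2\sqrt{R_n}\to\infty$.
\end{proof}

In this space $\Lambda_C\equiv0$ for every $C<A$, by Lemma~\ref{lem:handles}(1). So the words ``for every $C$'' in Theorem~\ref{thm:lambda} cannot be replaced by any bounded range of $C$.

In a general space a detour and a quasi-geodesic that leaves the ray are different objects. A detour may backtrack, so it need not be a quasi-geodesic. A quasi-geodesic that leaves the ray may be far longer than the radius of any ball it avoids. The next two sections convert each object into the other.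

\section{From detours to quasi-geodesics}\label{sec:forward}

Let $\alpha$ be a path of length at most $CR$ outside $B_R(p)$. We want a quasi-geodesic with the same endpoints that still stays away from $p$. A geodesic is efficient but may run through $p$. We therefore charge a toll: inside the ball, length counts $C+1$ times. The new length is comparable to the old one, so an almost shortest path for it is a quasi-geodesic. A trip from outside the ball to depth $R/2$ and back costs more than all of $\alpha$, so an almost shortest path does not make it. We take an almost shortest path because, without properness, a shortest one need not exist.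

\begin{lemma}\label{lem:straighten}
Let $p\in X$, $R>1$ and $C\ge1$. Let $\alpha$ be a rectifiable path from $y$ to $y'$ outside $B_R(p)$ of length at most $CR$. Then there is a continuous $(C+1,1)$-quasi-geodesic $\gamma$ from $y$ to $y'$, of length at most $(C+1)R$, that is disjoint from $B_{R/2}(p)$.
\end{lemma}

\begin{proof}
Put $M=C+1$. Let $\theta=M$ on $B_R(p)$ and $\theta=1$ elsewhere; this is a Borel function. For a rectifiable path with arc length parametrization $\tau\colon[0,L]\to X$ define the weighted length $W(\tau)=\int_0^L\theta(\tau(s))\,ds$. It is additive under concatenation, and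
\[
\operatorname{length}(\tau)\le W(\tau)\le M\operatorname{length}(\tau).
\]
Let $I$ be the infimum of $W$ over all rectifiable paths from $y$ to $y'$. Since $\theta=1$ along $\alpha$, we have $I\le CR$. Choose $\tau\colon[0,L]\to X$ from $y$ to $y'$, parametrized by arc length, with $V:=W(\tau)\le I+1$. As $R>1$,
\begin{equation}\label{eq:V}
L\le V\le CR+1<MR .
\end{equation}
The function $\psi(s)=\int_0^s\theta(\tau(s'))\,ds'$ satisfies $s_2-s_1\le\psi(s_2)-\psi(s_1)\le M(s_2-s_1)$ for $s_1\le s_2$, so it is an increasing homeomorphism from $[0,L]$ to $[0,V]$. Let $\gamma=\tau\circ\psi^{-1}$. Then $W(\gamma|_{[u,v]})=v-u$ for $u\le v$, and the length of $\gamma$ is at most $(C+1)R$ by \eqref{eq:V}.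

Let $u\le v$. First, $d(\gamma(u),\gamma(v))\le\operatorname{length}(\gamma|_{[u,v]})\le v-u$. Second, replacing $\gamma|_{[u,v]}$ by a geodesic segment gives a path from $y$ to $y'$, so
\[
I\le V-(v-u)+M\,d(\gamma(u),\gamma(v))\le I+1-(v-u)+M\,d(\gamma(u),\gamma(v)).
\]
Hence $d(\gamma(u),\gamma(v))\ge(v-u)/M-1$, and $\gamma$ is an $(M,1)$-quasi-geodesic.

Suppose that $\gamma(u)\in B_{R/2}(p)$. Since $d(y,p)\ge R$, there is a last parameter $u_0<u$ with $d(\gamma(u_0),p)\ge R$. On $(u_0,u]$ the path is inside $B_R(p)$, and its length is at least $d(\gamma(u_0),\gamma(u))>R/2$. So $W(\gamma|_{[0,u]})>MR/2$. The same argument, with the first parameter after $u$ at which $\gamma$ is outside $B_R(p)$, gives $W(\gamma|_{[u,V]})>MR/2$. Then $V>MR$, contradicting \eqref{eq:V}.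
\end{proof}

Now let $\beta$ be $\kappa$-Morse and straighten a detour at $t$. The resulting $\gamma$ is close to $\beta$, starts on $\beta([0,t])$ and ends on $\beta([t,\infty))$. By connectedness some point of $\gamma$ is close to both halves, hence close to $\beta(t)$, and this bounds $R$. The one point to watch is that closeness is measured by $\kappa(\|x\|)$ for $x\in\gamma$, while the bound must be in terms of $w(t)$. The length bound in Lemma~\ref{lem:straighten} takes care of this.

\begin{proposition}\label{prop:forward}
Let $\beta$ be a continuous $(\lambda,\varepsilon)$-quasi-geodesic ray. Suppose that for every $q\ge1$ there is $m(q)\ge0$ such that every continuous $(q,1)$-quasi-geodesic segment with endpoints on $\beta$ lies in $\mathcal N_\kappa(\beta,m(q))$. Then for every $C\ge1$ there is $a_C$ such that every $C$-detour at every $t$ has size $R\le a_Cw(t)$.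
\end{proposition}

\begin{proof}
Put $c=2\kappa(1)(C+2)K\,m(C+1)$ and $a_C=2\bigl((1+2\lambda^2)c+K\bigr)\ge2$. Let $\alpha$ be a $C$-detour of size $R$ at $t$ from $\beta(s)$ to $\beta(s')$. If $R\le1$, then $R\le a_Cw(t)$ because $w\ge1$. Let $R>1$ and let $\gamma\colon[0,V]\to X$ be given by Lemma~\ref{lem:straighten} with $p=\beta(t)$.

Since $\beta(s)$ is outside $B_R(\beta(t))$ and $s\le t$, inequality \eqref{eq:K} gives $R\le d(\beta(s),\beta(t))\le K(n(t)+1)$ and $n(s)\le K(n(t)+1)$. So every $x\in\gamma$ satisfies
\[
\|x\|\le n(s)+(C+1)R\le(C+2)K\,(n(t)+1),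
\]
and $\kappa(\|x\|)\le2\kappa(1)(C+2)K\,w(t)$ by Lemma~\ref{lem:kappa}(2). By hypothesis, $d(x,\beta)\le m(C+1)\kappa(\|x\|)\le\delta$, where $\delta=c\,w(t)$.

The sets $\{v:d(\gamma(v),\beta([0,t]))\le\delta\}$ and $\{v:d(\gamma(v),\beta([t,\infty)))\le\delta\}$ are closed, they cover $[0,V]$, and they contain $0$ and $V$ respectively. Since $[0,V]$ is connected, they meet. So there are $x\in\gamma$ and $u\le t\le u'$ with $d(x,\beta(u))\le\delta$ and $d(x,\beta(u'))\le\delta$. Then $d(\beta(u),\beta(u'))\le2\delta$, so $t-u\le u'-u\le\lambda(2\delta+\varepsilon)$. As $\gamma$ avoids $B_{R/2}(\beta(t))$,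
\[
\frac R2\le d(x,\beta(t))\le\delta+\lambda^2(2\delta+\varepsilon)+\varepsilon\le(1+2\lambda^2)c\,w(t)+K\le\frac{a_C}2\,w(t).\qedhere
\]
\end{proof}

\section{From quasi-geodesics to detours}\label{sec:backward}

In this section $\beta$ is a continuous $(\lambda,\varepsilon)$-quasi-geodesic ray, and we assume that for every $C\ge1$ there is $a_C\ge0$ such that every $C$-detour at every $t$ has size at most $a_Cw(t)$. Fix $q$ and $Q$, and let $k_1,k_2,h$ be as in Lemma~\ref{lem:tame}. A \emph{constant} is a number that depends only on $q,Q,\lambda,\varepsilon,\kappa$ and the numbers $a_C$.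

Let $\gamma$ be a $(q,Q)$-quasi-geodesic segment with endpoints $\beta(s_1)$ and $\beta(s_2)$, where $s_1\le s_2$. Let $\sigma\colon[0,1]\to X$ be the tame path of Lemma~\ref{lem:tame}, parametrized from $\beta(s_1)$ to $\beta(s_2)$. We must show that $\gamma$ is close to $\beta$. Detours avoid balls centered on $\beta$, so we first bound the distance in the other direction, namely
\[
f(u)=d(\beta(u),\sigma),\qquad u\in[s_1,s_2].
\]
The function $f$ is continuous and $f(s_1)=f(s_2)=0$. By definition, $\sigma$ lies outside $B_{f(t)}(\beta(t))$. It is not yet a detour of size $f(t)$, since it may be much longer than $f(t)$. We have to cut out a piece of $\sigma$ near $\beta(t)$ and connect it to $\beta$ without entering the ball.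

\subsection{The case of a geodesic ray and constant $\kappa$}

Let $\beta=b$ be geodesic and $\kappa\equiv1$. Let $t$ be a point where $f$ is maximal, and suppose that $R=f(t)\ge1$. Put $u_-=\max\{s_1,t-2R\}$ and $u_+=\min\{s_2,t+2R\}$, and join $b(u_\pm)$ to a nearest point $p_\pm$ of $\sigma$ by a geodesic segment. If $u_\pm=t\pm2R$, this segment has length at most $R$ by maximality, so it stays at distance at least $2R-R=R$ from $b(t)$. Otherwise it is a single point of $\sigma$. In both cases $d(p_\pm,b(t))\le3R$, so the piece of $\sigma$ between $p_-$ and $p_+$ has length at most $6k_1R+k_2$. The two segments and this piece form a $C$-detour of size $R$ at $t$ with $C=2+6k_1+k_2$. Hence $f\le\max\{1,a_C\}$.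

For a geodesic ray and general $\kappa$ the natural choice is to let $t$ maximize $f/\kappa$. Maximality and Lemma~\ref{lem:kappa}(1) now give only
\[
f(t+2R)\le R\,\frac{\kappa(t+2R)}{\kappa(t)}\le R\Bigl(1+\frac{2R}t\Bigr).
\]
This keeps the segment away from $b(t)$ if $R\le t/4$, but not if $R$ is close to $t$. So we need an a priori bound $f(t)\le t/4$ away from the origin, and it has to come from a different choice of $t$. We isolate the construction of the detour, which is then applied twice.

\subsection{Cutting out a detour}

Put $L=5K$, $C_0=2(2L+4Lk_1+k_2)$ and $a=a_{C_0}$.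

\begin{lemma}\label{lem:cut}
Let $t\in[s_1,s_2]$ with $R=f(t)\ge1$. Suppose that $u_-\in[s_1,t]$ and $u_+\in[t,s_2]$ satisfy, for $u=u_-$ and for $u=u_+$,
\begin{equation}\label{eq:cut}
d(\beta(u),\beta(t))\le LR\qquad\text{and}\qquad f(u)\le d(\beta(u),\beta(t))-R/2 .
\end{equation}
Then $R\le2a\,w(t)$. The second inequality in \eqref{eq:cut} holds automatically for $u=s_1$ and $u=s_2$.
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw[->] (-0.2,0) -- (10.3,0) node[right] {$\beta$};
\draw (0.3,0) .. controls (0.3,0.9) and (1.0,1.3) .. (1.8,1.3);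
\draw (8.2,1.3) .. controls (9.0,1.3) and (9.7,0.9) .. (9.7,0);
\draw[very thick] (1.8,0) -- (1.8,1.3) .. controls (2.6,1.3) and (2.8,2.2) .. (3.6,2.1) .. controls (4.2,2.0) and (4.4,1.6) .. (5,1.6) .. controls (5.6,1.6) and (5.9,2.1) .. (6.5,2.1) .. controls (7.3,2.1) and (7.4,1.3) .. (8.2,1.3) -- (8.2,0);
\draw[dashed] (5,0) circle (0.8);
\draw[dotted] (5,0) -- (5,1.6);
\node[right] at (5,1.15) {$R$};
\foreach \x/\y in {0.3/0,1.8/0,5/0,8.2/0,9.7/0,1.8/1.3,8.2/1.3} \fill (\x,\y) circle (0.045);
\node[below] at (0.3,0) {$\beta(s_1)$};
\node[below] at (1.8,0) {$\beta(u_-)$};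
\node[below] at (5,0) {$\beta(t)$};
\node[below] at (8.2,0) {$\beta(u_+)$};
\node[below] at (9.7,0) {$\beta(s_2)$};
\node[above] at (1.8,1.3) {$p_-$};
\node[above] at (8.2,1.3) {$p_+$};
\node[above] at (6.5,2.1) {$\sigma$};
\end{tikzpicture}
\caption{The path $\sigma$ from $\beta(s_1)$ to $\beta(s_2)$ is at distance $R$ from $\beta(t)$. Shortest segments from $\beta(u_\pm)$ to $\sigma$, together with the piece of $\sigma$ between their ends $p_\pm$, form a detour (thick) around the ball of radius $R/2$ about $\beta(t)$ (dashed).}
\label{fig:cut}
\end{figure}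

\begin{proof}
See Figure~\ref{fig:cut}. Let $p_\pm$ be a point of the compact set $\sigma$ nearest to $\beta(u_\pm)$, and let $\eta_\pm$ be a geodesic segment from $\beta(u_\pm)$ to $p_\pm$. Its length is $f(u_\pm)\le LR$, and each of its points is at distance at least $d(\beta(u_\pm),\beta(t))-f(u_\pm)\ge R/2$ from $\beta(t)$. Moreover $d(p_\pm,\beta(t))\le2LR$, so $d(p_-,p_+)\le4LR$, and a piece of $\sigma$ with ends $p_-$ and $p_+$ has length at most $4Lk_1R+k_2$. All points of $\sigma$ are at distance at least $R$ from $\beta(t)$. Follow $\eta_-$, then this piece of $\sigma$ in the direction from $p_-$ to $p_+$, then $\eta_+$ backward. This path joins $\beta(u_-)$ to $\beta(u_+)$ outside $B_{R/2}(\beta(t))$, and since $R\ge1$ its length is at most $(2L+4Lk_1+k_2)R=C_0R/2$. It is a $C_0$-detour of size $R/2$ at $t$, so $R/2\le a\,w(t)$.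

If $u\in\{s_1,s_2\}$, then $\beta(u)\in\sigma$, so $f(u)=0$ and $d(\beta(u),\beta(t))\ge R$.
\end{proof}

\subsection{The ray is close to the tame path}

For the a priori bound we look at the \emph{last} parameter $s_0$ at which $f\ge n/4$. After $s_0$ the function $f$ is controlled by the choice of $s_0$. Before $s_0$ no control is needed: there $R=f(s_0)$ is comparable to $n(s_0)$, so the endpoint $\beta(s_1)$ itself is within a multiple of $R$ of $\beta(s_0)$.

\begin{lemma}\label{lem:coarse}
There is a constant $D_1$ such that $f(u)\le D_1$ for every $u\in[s_1,s_2]$ with $f(u)\ge n(u)/4$.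
\end{lemma}

\begin{proof}
Since $\kappa(s)/s\to0$, there is a constant $N\ge4$ such that $s\le8a\,\kappa(s)$ implies $s\le N$. Let $S=\{u\in[s_1,s_2]:f(u)\ge n(u)/4\}$. This set is closed. Assume that it is nonempty and let $s_0=\max S$.

We claim that $n(s_0)\le N$. This holds if $n(s_0)<4$, so let $n(s_0)\ge4$. Then $f(s_0)\ge1$, hence $s_0<s_2$. Since $f<n/4$ on $(s_0,s_2]$, continuity gives $f(s_0)=n(s_0)/4$. We apply Lemma~\ref{lem:cut} with $t=s_0$ and $R=n(s_0)/4\ge1$.

Take $u_-=s_1$. By \eqref{eq:K}, $d(\beta(s_1),\beta(s_0))\le K(4R+1)\le5KR=LR$. If there is $u\in[s_0,s_2]$ with $d(\beta(u),\beta(s_0))=4R$, take it as $u_+$. Then $u_+>s_0$ and $n(u_+)\le n(s_0)+4R=8R$, so $f(u_+)<n(u_+)/4\le2R\le4R-R/2$. If there is no such $u$, take $u_+=s_2$; then $d(\beta(s_2),\beta(s_0))<4R$ by the intermediate value theorem. As $L>4$, condition \eqref{eq:cut} holds in both cases. Therefore $n(s_0)=4R\le8a\,\kappa(n(s_0))$, and $n(s_0)\le N$. This proves the claim.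

Every $u\in S$ satisfies $s_1\le u\le s_0$, so \eqref{eq:K} gives $f(u)\le d(\beta(u),\beta(s_1))\le K(N+1)=:D_1$.
\end{proof}

Now the maximality argument goes through.

\begin{lemma}\label{lem:fine}
With $D=\max\{1,D_1,2a\}$ we have $f\le Dw$ on $[s_1,s_2]$.
\end{lemma}

\begin{proof}
Let $t$ maximize the continuous function $f/w$ on $[s_1,s_2]$ and put $R=f(t)$. We must show that $R\le Dw(t)$. Since $w\ge1$, this holds if $R<1$, and it holds if $R\ge n(t)/4$ by Lemma~\ref{lem:coarse}. So let $1\le R<n(t)/4$.

If there is $u\in[t,s_2]$ with $d(\beta(u),\beta(t))=2R$, take it as $u_+$; otherwise take $u_+=s_2$. Choose $u_-$ in the same way, with $[s_1,t]$ and $s_1$. In all cases $d(\beta(u_\pm),\beta(t))\le2R\le LR$, by the intermediate value theorem when $u_\pm$ is chosen as an endpoint. If $u=u_\pm$ satisfies $d(\beta(u),\beta(t))=2R$, then $n(u)\le n(t)+2R\le\frac32n(t)$, so $w(u)\le\frac32w(t)$ by Lemma~\ref{lem:kappa}(1). By maximality,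
\[
f(u)\le R\,\frac{w(u)}{w(t)}\le\frac32R=2R-\frac R2 .
\]
So \eqref{eq:cut} holds, and Lemma~\ref{lem:cut} gives $R\le2a\,w(t)$.
\end{proof}

\subsection{The quasi-geodesic is close to the ray}

It remains to reverse the direction of the estimate. A given point $x$ of $\sigma$ need not be near any of the points of $\sigma$ that realize $f$. But $x$ cuts $\sigma$ into two parts, some $\beta(t)$ is close to both, and tameness then forces the piece of $\sigma$ between the two close points, which contains $x$, to be short.

\begin{proposition}\label{prop:backward}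
Under the assumption of this section, $\beta$ is $\kappa$-Morse.
\end{proposition}

\begin{proof}
Let $y\in\gamma$ and choose $x=\sigma(v)$ with $d(x,y)\le h$. The sets
\begin{align*}
A_-&=\{u\in[s_1,s_2]:d(\beta(u),\sigma([0,v]))\le Dw(u)\},\\
A_+&=\{u\in[s_1,s_2]:d(\beta(u),\sigma([v,1]))\le Dw(u)\}
\end{align*}
are closed, $s_1\in A_-$, $s_2\in A_+$, and $A_-\cup A_+=[s_1,s_2]$ by Lemma~\ref{lem:fine}. By connectedness there is $t\in A_-\cap A_+$. So there are $v_-\le v\le v_+$ with $d(\beta(t),\sigma(v_\pm))\le Dw(t)$. Then $d(\sigma(v_-),\sigma(v_+))\le2Dw(t)$, and $\sigma|_{[v_-,v_+]}$ has length at most $2k_1Dw(t)+k_2$. Since $w\ge1$,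
\[
d(y,\beta(t))\le h+\bigl(2k_1Dw(t)+k_2\bigr)+Dw(t)\le E\,\kappa(n(t)),
\]
where $E=(1+2k_1)D+k_2+h$. The definition of $\kappa$-Morse asks for $\kappa(\|y\|)$ on the right. We have $\|y\|\ge n(t)-E\kappa(n(t))$, so Lemma~\ref{lem:kappa}(3) gives a constant $F$ with $\kappa(n(t))\le F\kappa(\|y\|)$. Hence $\gamma\subset\mathcal N_\kappa(\beta,EF)$, and $m_\beta(q,Q)=EF$ does not depend on $\gamma$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:detour}]
If $\beta$ is $\kappa$-Morse, apply Proposition~\ref{prop:forward} with $m(q)=m_\beta(q,1)$. The converse is Proposition~\ref{prop:backward}.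
\end{proof}

\begin{remark}\label{rem:hyp}
That $X$ is geodesic is used to shortcut $\gamma$ in Lemma~\ref{lem:straighten}, to tame in Lemma~\ref{lem:tame}, and to draw the segments $\eta_\pm$ in Lemma~\ref{lem:cut}. Properness is not needed, because Lemma~\ref{lem:straighten} uses an almost shortest path and nearest points are taken only on $\sigma$ and on the two halves of $\beta$. Continuity of $\beta$ is used for these nearest points, for the extremal parameters $s_0$ and $t$, in the intermediate value theorem and in the connectedness of $A_-\cup A_+$. Concavity of $\kappa$ enters through continuity and Lemma~\ref{lem:kappa}(1), and $\kappa\ge1$ absorbs additive constants. The condition $\kappa(t)/t\to0$ is used only in Lemma~\ref{lem:coarse} and Lemma~\ref{lem:kappa}(3). Without it the notions can be empty: for $\kappa(t)=1+t$ one has $X=\mathcal N_\kappa(b,1)$ for every geodesic ray $b$, and no $t$ satisfies $t>r\kappa(t)$ when $r\ge1$.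
\end{remark}

\section{Geodesic rays}\label{sec:geodesic}

Let $b$ be a geodesic ray, so that $\|b(t)\|=t$. The detour condition, the functions $\Lambda_C$ and the function $\operatorname{div}_\kappa$ record the same information.

\begin{lemma}\label{lem:translate}
For a sublinear $\kappa$ the following are equivalent.
\begin{enumerate}
\item For every $C\ge1$ there is $a_C$ such that every $C$-detour at every $t$ has size $R\le a_C\kappa(t)$.
\item $\sup_{t>0}\Lambda_C(t)/\kappa(t)<\infty$ for every $C\ge1$.
\item $\operatorname{div}_\kappa(r)/r\to\infty$ as $r\to\infty$.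
\end{enumerate}
\end{lemma}

\begin{proof}
Call $R\in(0,t)$ \emph{$C$-admissible at $t$} if some rectifiable path from $b(t-R)$ to $b(t+R)$ outside $B_R(b(t))$ has length at most $CR$. Then $\Lambda_C(t)$ is the supremum of the $C$-admissible $R$.

(1)$\Rightarrow$(2). A path as above is a $C$-detour of size $R$ at $t$, so $\Lambda_C(t)\le\max\{a_C,0\}\kappa(t)$.

(2)$\Rightarrow$(1). Let $\alpha$ be a $C$-detour of size $R$ at $t$ from $b(s)$ to $b(s')$. Its endpoints are outside $B_R(b(t))$, so $s\le t-R$ and $s'\ge t+R$; in particular $R/2<t$. Also $s'-s\le\operatorname{length}(\alpha)\le CR$. Follow $b$ backward from $b(t-R/2)$ to $b(s)$, then $\alpha$, then $b$ backward from $b(s')$ to $b(t+R/2)$. This path is outside $B_{R/2}(b(t))$ and has length at most $CR+(s'-s)\le4C\cdot R/2$. So $R/2$ is $4C$-admissible at $t$, and $R\le2\Lambda_{4C}(t)$.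

(2)$\Rightarrow$(3). Fix $C$ and let $\Lambda_C\le a\kappa$. If $r>a$ and $t>r\kappa(t)$, then $R=r\kappa(t)$ lies in $(\Lambda_C(t),t)$ and is therefore not $C$-admissible. So every path in the definition of $\rho_\kappa(r,t)$ is longer than $CR$, and $\rho_\kappa(r,t)/\kappa(t)\ge Cr$. Thus $\operatorname{div}_\kappa(r)\ge Cr$ for $r>a$, and $C$ is arbitrary.

(3)$\Rightarrow$(2). Fix $C$ and choose $r_C>0$ with $\operatorname{div}_\kappa(r)>Cr$ for $r>r_C$. Let $R$ be $C$-admissible at $t$ and put $r=R/\kappa(t)$. Then $r\kappa(t)=R<t$ and $\operatorname{div}_\kappa(r)\le CR/\kappa(t)=Cr$, so $r\le r_C$. Hence $\Lambda_C\le r_C\kappa$.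
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main} and Theorem~\ref{thm:lambda}(1)]
By Theorem~\ref{thm:detour}, the ray $b$ is $\kappa$-Morse if and only if condition (1) of Lemma~\ref{lem:translate} holds. Conditions (3) and (2) are those of the two theorems. The last sentence of Theorem~\ref{thm:main} follows by taking $\kappa'=\kappa$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:two}]
(1) Condition (2) of Lemma~\ref{lem:translate} passes from $\kappa$ to $\tilde\kappa$, since $\Lambda_C/\tilde\kappa\le c\,\Lambda_C/\kappa$. (2) The hypothesis is that of Proposition~\ref{prop:forward}, whose conclusion is the hypothesis of Proposition~\ref{prop:backward}.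
\end{proof}

For the second part of Theorem~\ref{thm:lambda} we need one sublinear function that dominates every $\Lambda_C$ up to a factor depending on $C$. Each $\Lambda_n$ lies below an affine function of slope $1/n$, and we take the lower envelope of these.

\begin{proof}[Proof of Theorem~\ref{thm:lambda}(2)]
If $b$ is $\kappa$-Morse, part (1) gives $\Lambda_C\le a\kappa$ for some $a$, so $\Lambda_C(t)/t\to0$.

Conversely, suppose that $\Lambda_C(t)/t\to0$ for every $C$. For each integer $n\ge1$ choose $T_n\ge1$ with $\Lambda_n(t)\le t/n$ for $t\ge T_n$. For $t<T_n$ we have $\Lambda_n(t)\le t<T_n$, so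
\[
\Lambda_n(t)\le T_n+t/n\qquad\text{for all }t>0 .
\]
Define $\kappa_0(t)=\inf_{n\ge1}(T_n+t/n)$ for $t\ge0$. An infimum of increasing affine functions with values in $[1,\infty)$ is concave, nondecreasing and has values in $[1,\infty)$. Also $\limsup_{t\to\infty}\kappa_0(t)/t\le1/n$ for every $n$. So $\kappa_0$ is sublinear.

The function $\Lambda_C(t)$ is nondecreasing in $C$, so by part (1) it suffices to show that $\Lambda_j\le T_j\kappa_0$ for every integer $j\ge1$, that is, $\Lambda_j(t)\le T_j(T_n+t/n)$ for all $n$. If $n\ge j$, then $\Lambda_j(t)\le\Lambda_n(t)\le T_n+t/n$, and $T_j\ge1$. If $n<j$, then $\Lambda_j(t)\le T_j+t/j\le T_jT_n+T_jt/n$. Hence $b$ is $\kappa_0$-Morse.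
\end{proof}

If sublinear functions are required to be strictly increasing, the last proof works with $\kappa_0(t)+\sqrt{1+t}$ in place of $\kappa_0(t)$, and the other proofs need no change.

\begin{thebibliography}{9}

\bibitem{BH}
Bridson and Haefliger, \emph{Metric Spaces of Non-Positive Curvature}.

\bibitem{MQZ}
Devin Murray, Yulan Qing, and Abdul Zalloum, \emph{Sublinearly Morse Geodesics in CAT(0) Spaces: Lower Divergence and Hyperplane Characterization}, arXiv:2008.09199 (2020).

\end{thebibliography}
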